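\title{Self-affine sets of two diagonal maps with dimension greater than one}

\begin{abstract}
For $0<\lambda<\mu<1$ with $\lambda+\mu>1$, let $A_{\lambda,\mu}$ be the attractor of the maps $(x,y)\mapsto(\lambda x,\mu y)$ and $(x,y)\mapsto(\mu x+1-\mu,\lambda y+1-\lambda)$. We prove the conjecture that $A_{\lambda,\mu}$ has dimension strictly greater than $1$, first for the lower box dimension by a counting argument and then for the Hausdorff dimension. For a four-parameter family containing all these sets we decide when the dimension is less than, equal to, or greater than $1$, and an upper bound shows that the constant $1$ cannot be improved uniformly. The proof finds two small copies of the attractor lying one above the other and propagates this configuration to all scales by a renewal inequality on vertical fibers.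
\end{abstract}

\section{Introduction}\label{sec:intro}

For $0<\lambda\le\mu<1$ consider the affine contractions of $\mathbb{R}^2$
\[
(x,y)\mapsto(\lambda x,\ \mu y),\qquad (x,y)\mapsto(\mu x+1-\mu,\ \lambda y+1-\lambda).
\]
The first sends the unit square to a $\lambda\times\mu$ rectangle in its lower left corner, the second to a $\mu\times\lambda$ rectangle in its upper right corner. Their \emph{attractor} $A_{\lambda,\mu}$ is the unique nonempty compact set that is the union of its images under the two maps; it lies in the unit square. The following conjecture comes from the paper of Hare and Sidorov \cite{HS}.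

\begin{quote}
\emph{For all $0<\lambda<\mu<1$ with $\lambda+\mu>1$, the set $A_{\lambda,\mu}$ has dimension strictly greater than $1$.}
\end{quote}

Dimension here means box dimension. We do not assume that the box dimension exists, so we read the statement as $\underline{\dim}_{\mathrm B}A_{\lambda,\mu}>1$, which implies the same inequality for the upper box dimension. The definitions are recalled in Section~\ref{sec:prelim}.

When $\lambda+\mu\ge1$ the projection of $A_{\lambda,\mu}$ to the $x$-axis is all of $[0,1]$, so the dimension is at least $1$; the content of the conjecture is the strict inequality. To see why one would guess it, apply all $n$-fold compositions of the two maps to the unit square. This gives $2^n$ rectangles covering the attractor, of height at most $\mu^n$ and of total width $(\lambda+\mu)^n$. A vertical line therefore meets $(\lambda+\mu)^n$ of them on average, and this number grows exponentially. If these rectangles are spread out vertically, then vertical fibers are large and the dimension should exceed $1$. But nothing obvious prevents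 them from piling up. For $\lambda=\mu>\frac12$ the same count applies, all rectangles are squares centered on the diagonal, and the attractor is the diagonal itself. A proof must turn the inequality $\lambda\ne\mu$ into vertical separation, in a system whose two first-level rectangles overlap.

\begin{theorem}\label{thm:box}
If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\underline{\dim}_{\mathrm B}A_{\lambda,\mu}>1$.
\end{theorem}

The symmetry between the two maps plays no role, and we work in a larger family. For $\alpha_0,\alpha_1,\beta_0,\beta_1\in(0,1)$ let $A$ be the attractor of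
\begin{equation}\label{eq:family}
T_0(x,y)=(\alpha_0x,\ \beta_0y),\qquad T_1(x,y)=(\alpha_1x+1-\alpha_1,\ \beta_1y+1-\beta_1),
\end{equation}
and put $\sigma=\max(\alpha_0+\alpha_1,\beta_0+\beta_1)$. The set $A_{\lambda,\mu}$ is the case $(\alpha_0,\alpha_1)=(\lambda,\mu)$, $(\beta_0,\beta_1)=(\mu,\lambda)$.

\begin{theorem}\label{thm:class}
Let $A$ be the attractor of \eqref{eq:family}.
\begin{enumerate}
\item[(1)] If $\sigma<1$, then $\overline{\dim}_{\mathrm B}A<1$.
\item[(2)] If $\sigma=1$, then $\dim_{\mathrm H}A=\dim_{\mathrm B}A=1$ and $\mathcal H^1(A)\le2$.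
\item[(3)] If $\sigma>1$ and $(\alpha_0,\alpha_1)=(\beta_0,\beta_1)$, then $A$ is the diagonal of the unit square, of dimension $1$.
\item[(4)] If $\sigma>1$ and $(\alpha_0,\alpha_1)\ne(\beta_0,\beta_1)$, then $\dim_{\mathrm H}A>1$.
\end{enumerate}
\end{theorem}

For $A_{\lambda,\mu}$ we have $\sigma=\lambda+\mu$, and $(\alpha_0,\alpha_1)=(\beta_0,\beta_1)$ means $\lambda=\mu$. Since $\dim_{\mathrm H}\le\underline{\dim}_{\mathrm B}\le\overline{\dim}_{\mathrm B}$, the four cases give the following.

\begin{corollary}\label{cor:iff}
Let $0<\lambda\le\mu<1$. Then $\dim A_{\lambda,\mu}>1$, for the Hausdorff, the lower box or the upper box dimension, if and only if $\lambda\ne\mu$ and $\lambda+\mu>1$.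
\end{corollary}

No larger constant can replace $1$ in the conjecture.

\begin{proposition}\label{prop:upper}
If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\overline{\dim}_{\mathrm B}A_{\lambda,\mu}\le\min(2,s_0)$, where $s_0>1$ solves $\lambda\mu^{s-1}+\mu\lambda^{s-1}=1$. Consequently
\[
1<\dim_{\mathrm H}A_{\lambda,\mu}\le\overline{\dim}_{\mathrm B}A_{\lambda,\mu}\le1+\frac{\log(\lambda+\mu)}{\log(1/\mu)},
\]
and the right side tends to $1$ when $\lambda+\mu\downarrow1$ with $\mu$ bounded away from $1$.
\end{proposition}

Theorem~\ref{thm:box} follows from Theorem~\ref{thm:class}(4). We nevertheless prove it directly, because the counting argument is short and is the model for the Hausdorff argument. Section~\ref{sec:count} introduces the average number of separated points on a vertical fiber, works two examples by hand, and reduces Theorem~\ref{thm:box} to two geometric statements: some small rectangle lies strictly above or below another one (Section~\ref{sec:pairs}), and every interval can be tiled by bases of rectangles (Section~\ref{sec:tiling}). Section~\ref{sec:hausdorff}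 replaces counting by random points on fibers and proves Theorem~\ref{thm:class}(4). The upper bounds are in Section~\ref{sec:upper}.

\section{Words, fibers and dimensions}\label{sec:prelim}

\subsection*{Words and rectangles}
Let $I=[0,1]$ and $Q=I^2$, and write $T_k(x,y)=(S_kx,U_ky)$, so that
\[
S_0x=\alpha_0x,\quad S_1x=\alpha_1x+1-\alpha_1,\qquad U_0y=\beta_0y,\quad U_1y=\beta_1y+1-\beta_1 .
\]
For a word $w=w_1\cdots w_n$ over $\{0,1\}$ let $T_w=T_{w_1}\circ\dots\circ T_{w_n}$, define $S_w$ and $U_w$ in the same way, and put $\alpha_w=\alpha_{w_1}\cdots\alpha_{w_n}$ and $\beta_w=\beta_{w_1}\cdots\beta_{w_n}$. The empty word gives the identity maps and the numbers $1$. The maps $S_w$, $U_w$ are increasing and affine with slopes $\alpha_w$, $\beta_w$. Put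
\[
I_w=S_w(I),\qquad K_w=U_w(I),\qquad Q_w=T_w(Q)=I_w\times K_w,
\]
so $Q_w$ has width $\alpha_w$ and height $\beta_w$, and $Q_{ww'}\subset Q_w$. For a nonempty word $w$, let $w^-$ be $w$ with its last letter deleted. For an infinite sequence $\xi\in\{0,1\}^{\mathbb N}$, let $\xi|n$ be its prefix of length $n$.

The compact sets $\bigcup_{|w|=n}Q_w$ decrease with $n$, and their intersection is the union of its images under $T_0$ and $T_1$; by uniqueness it is $A$, so $A\subset Q$. From $A=T_0(A)\cup T_1(A)$ we get $T_w(A)\subset A$ for all $w$, and every $p\in A$ has a \emph{coding}: a sequence $\xi$ with $p\in Q_{\xi|n}$ for all $n$, which determines $p$. The fixed points $(0,0)$ and $(1,1)$ lie in $A$, as limits of $T_k^np$ with $p\in A$.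

Let $\pi(x,y)=x$. The set $\pi(A)$ is the attractor of $\{S_0,S_1\}$. If $\alpha_0+\alpha_1\ge1$, then $S_0(I)\cup S_1(I)=[0,\alpha_0]\cup[1-\alpha_1,1]=I$, so $\pi(A)=I$; in particular every $x\in I$ has a sequence $\xi$ with $x\in I_{\xi|n}$ for all $n$. The \emph{fiber} over $x\in I$ is the compact set $F(x)=\{y:(x,y)\in A\}$. Applying $T_w$ to the points of $A$ over $S_w^{-1}x$ gives the form of self-affinity on which everything rests:
\begin{equation}\label{eq:fiber}
x\in I_w\ \Longrightarrow\ U_w\bigl(F(S_w^{-1}x)\bigr)\subset F(x)\cap K_w .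
\end{equation}

\subsection*{Stopping sets}
A \emph{stopping set} is a finite set $W$ of words such that every infinite sequence has exactly one prefix in $W$. By the existence of codings, the rectangles $Q_w$, $w\in W$, cover $A$. Our stopping sets select rectangles of a given size. Let $h(w)$ be one of $\alpha_w$, $\max(\alpha_w,\beta_w)$, $\min(\alpha_w,\beta_w)$, and let $m$ and $m^*$ be the least and greatest of the four ratios $\alpha_0,\alpha_1,\beta_0,\beta_1$. Then $m\,h(w^-)\le h(w)\le m^*h(w^-)$, so for $0<r<1$
\[
W_h(r)=\{w:\ h(w)\le r<h(w^-)\}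
\]
is a stopping set of nonempty words, and $mr<h(w)\le r$ on it.

\begin{lemma}\label{lem:stopping}
Let $p_0,p_1\ge0$ with $p_0+p_1\le1$, and let $p_w=p_{w_1}\cdots p_{w_n}$. Then $\sum_{w\in W}p_w\le1$ for every stopping set $W$.
\end{lemma}

\begin{proof}
Take a longest word of $W$; if it is nonempty, write it as $wk$. No prefix of $w$ is in $W$, since sequences starting with $wk$ would have two prefixes in $W$. Hence both $w0$ and $w1$ are in $W$. Replacing them by $w$ gives a smaller stopping set and does not decrease the sum, because $p_{w0}+p_{w1}\le p_w$. The process ends with the empty word, where the sum is $1$.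
\end{proof}

\subsection*{Dimensions}
For a bounded nonempty set $E\subset\mathbb R^2$ let $N_r(E)$ be the number of grid squares $[kr,(k+1)r)\times[lr,(l+1)r)$, $k,l\in\mathbb Z$, that meet $E$. The lower and upper box dimensions $\underline{\dim}_{\mathrm B}E$ and $\overline{\dim}_{\mathrm B}E$ are the $\liminf$ and $\limsup$ of $\log N_r(E)/\log(1/r)$ as $r\downarrow0$; if they agree, the common value is $\dim_{\mathrm B}E$. A closed axis-parallel rectangle with sides at most $r$ meets at most four grid squares, so a cover of $E$ by $M$ such rectangles gives $N_r(E)\le4M$.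

Let $|E|$ denote the diameter, which for an interval is its length. For $s>0$ and $\rho>0$ put
\[
\mathcal H^s_\rho(E)=\inf\Bigl\{\sum_i|E_i|^s:\ E\subset\bigcup_iE_i,\ |E_i|\le\rho\Bigr\},\qquad \mathcal H^s(E)=\sup_{\rho>0}\mathcal H^s_\rho(E),
\]
with countable covers; passing to closures, we may take the $E_i$ compact. The Hausdorff dimension is $\dim_{\mathrm H}E=\inf\{s:\mathcal H^s(E)=0\}$. We use three standard facts: $\dim_{\mathrm H}E\le\underline{\dim}_{\mathrm B}E\le\overline{\dim}_{\mathrm B}E$; a $1$-Lipschitz map does not increase $\mathcal H^s$; and $\mathcal H^1$ of an interval is its length.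

\section{Counting points on vertical fibers}\label{sec:count}

In this section $\alpha_0+\alpha_1\ge1$, so all fibers are nonempty. The number $N_r(A)$ behaves badly under $T_w$, which turns squares into rectangles. A count along vertical fibers, averaged over $x$, behaves well: the vertical ratio $\beta_w$ changes the scale and the horizontal ratio $\alpha_w$ appears as a Jacobian.

Call a set of reals \emph{$r$-separated} if its distinct points are at distance at least $r$. Let $\varphi(x,r)$ be the largest cardinality of an $r$-separated subset of $F(x)$; then $1\le\varphi(x,r)\le1+1/r$. The set $\{x:\varphi(x,r)\ge k\}$ is closed, being the projection of the compact set of tuples $(x,y_1,\dots,y_k)$ with $(x,y_l)\in A$ and $|y_l-y_{l'}|\ge r$ for $l\ne l'$. So $\varphi(\cdot,r)$ is Borel, and we may define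
\[
\Phi(r)=\int_0^1\varphi(x,r)\,dx\ \ge1 .
\]

\begin{lemma}\label{lem:phi}
Let $r>0$ and let $a,b,w$ be words.
\begin{enumerate}
\item[(a)] $N_r(A)\ge\Phi(r)/r$.
\item[(b)] If $x\in I_w$, then $\varphi(x,r)\ge\varphi(S_w^{-1}x,r/\beta_w)$.
\item[(c)] If $x\in I_a\cap I_b$ and $\operatorname{dist}(K_a,K_b)\ge r$, then $\varphi(x,r)\ge\varphi(S_a^{-1}x,r/\beta_a)+\varphi(S_b^{-1}x,r/\beta_b)$.
\item[(d)] $\int_{I_w}\varphi(S_w^{-1}x,r/\beta_w)\,dx=\alpha_w\Phi(r/\beta_w)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $n_k$ be the number of grid squares in the column over $[kr,(k+1)r)$ that meet $A$. An $r$-separated set has at most one point in each interval $[lr,(l+1)r)$, so $\varphi(x,r)\le n_k$ for $x\in I$ in that column. Integrating over each column and summing gives $\Phi(r)\le r\sum_kn_k=rN_r(A)$.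

(b), (c) The map $U_w$ sends $(r/\beta_w)$-separated sets to $r$-separated sets, so (b) follows from \eqref{eq:fiber}. In (c) we obtain $r$-separated subsets of $F(x)\cap K_a$ and of $F(x)\cap K_b$; their union is disjoint and $r$-separated. Part (d) is the substitution $x=S_wx'$.
\end{proof}

By (a), it suffices to show that $\Phi(r)$ grows like a negative power of $r$. The mechanism is already visible when the first-level rectangles are vertically separated.

\begin{example}\label{ex:model}
Let $\alpha_0=\alpha_1=\frac23$ and $\beta_0=\beta_1=\frac13$. Then $I_0=[0,\frac23]$ and $I_1=[\frac13,1]$ overlap, while $K_0=[0,\frac13]$ and $K_1=[\frac23,1]$ are at distance $\frac13$. For $r\le\frac13$, part (c) on $I_0\cap I_1$ and part (b) elsewhere give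
\[
\varphi(x,r)\ge\mathbf 1_{I_0}(x)\,\varphi(S_0^{-1}x,3r)+\mathbf 1_{I_1}(x)\,\varphi(S_1^{-1}x,3r),
\]
and integrating with (d) gives $\Phi(r)\ge\frac43\Phi(3r)$. Hence $\Phi(3^{-n})\ge(\frac43)^n$. For $3^{-n-1}<r\le3^{-n}$ we get $N_r(A)\ge\Phi(3^{-n})/r\ge4^n$, since $\Phi$ is nonincreasing. The bound is sharp: each of the $2^{n+1}$ rectangles of level $n+1$ is covered by $2^{n+1}$ squares of side $3^{-n-1}$, so $N_r(A)\le4\cdot4^{n+1}$. Thus $\dim_{\mathrm B}A=\log4/\log3>1$.
\end{example}

The factor $\frac43$ is the total width of a family of rectangles with two properties: their bases cover $I$, so nothing is lost, and where two bases overlap the rectangles are vertically separated, so the overlap is a gain. For $A_{\lambda,\mu}$ with $\lambda+\mu>1$ the intervals $K_0$ and $K_1$ overlap, and we have to build such a family from longer words. Its heights will differ, so the iteration needs the following lemma, which we state in both directions because Section~\ref{sec:hausdorff} uses the reversed form.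

\begin{lemma}[Renewal inequalities]\label{lem:renewal}
Let $\mathcal D$ be a countable set, let $c_d\ge0$ and $0<\beta_d\le\beta_*<1$ for $d\in\mathcal D$, let $\delta>0$ and $\tau\in\mathbb R$, and put $g(r)=(r/\delta)^{-\tau}$. Let $f:(0,\infty)\to[0,\infty)$.
\begin{enumerate}
\item[(a)] If $f\ge g$ on $[\delta,\infty)$, $f(r)\ge\sum_dc_df(r/\beta_d)$ for $0<r<\delta$, and $\sum_dc_d\beta_d^{\tau}\ge1$, then $f\ge g$ on $(0,\infty)$.
\item[(b)] The same holds with all four signs $\ge$ replaced by $\le$.
\end{enumerate}
\end{lemma}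

\begin{proof}
We prove by induction on $k\ge0$ that $f\ge g$ on $[\delta\beta_*^k,\infty)$. The case $k=0$ is assumed. If $\delta\beta_*^{k+1}\le r<\delta\beta_*^k$, then $r<\delta$ and $r/\beta_d\ge\delta\beta_*^k$ for all $d$, so
\[
f(r)\ge\sum_dc_df(r/\beta_d)\ge\sum_dc_d\,g(r/\beta_d)=g(r)\sum_dc_d\beta_d^{\tau}\ge g(r).
\]
For (b), reverse each inequality in this display.
\end{proof}

One vertically separated overlap is enough, however small.

\begin{definition}\label{def:stacked}
A \emph{stacked pair} is a pair $(a,b)$ of nonempty words with $I_a\subset I_b$ and $K_a\cap K_b=\emptyset$.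
\end{definition}

\begin{proposition}\label{prop:criterion}
Let $\alpha_0+\alpha_1\ge1$, let $(a,b)$ be a stacked pair, and let $\mathcal U$ be a countable set of nonempty words such that $I_b$ and the intervals $I_u$, $u\in\mathcal U$, have pairwise disjoint interiors. If $\alpha_a+\alpha_b+\sum_{u\in\mathcal U}\alpha_u>1$, then $\underline{\dim}_{\mathrm B}A>1$.
\end{proposition}

\begin{proof}
Let $\delta=\operatorname{dist}(K_a,K_b)>0$ and $0<r<\delta$. On $I_u$ use Lemma~\ref{lem:phi}(b) with $w=u$, on $I_b\setminus I_a$ use (b) with $w=b$, and on $I_a$ use (c). The intervals $I_b$ and $I_u$ overlap only in a countable set, so integrating with (d) gives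
\[
\Phi(r)\ge\sum_{d\in\mathcal D}\alpha_d\,\Phi(r/\beta_d),\qquad\mathcal D=\{a,b\}\cup\mathcal U .
\]
As $\varepsilon\downarrow0$, the sums $\sum_d\alpha_d\beta_d^{\varepsilon}$ increase to $\sum_d\alpha_d>1$ by monotone convergence. Fix $\varepsilon>0$ with $\sum_d\alpha_d\beta_d^\varepsilon\ge1$. All words are nonempty, so $\beta_d\le\max(\beta_0,\beta_1)<1$, and $\Phi(r)\ge1\ge(r/\delta)^{-\varepsilon}$ for $r\ge\delta$. Lemma~\ref{lem:renewal}(a) gives $\Phi(r)\ge(r/\delta)^{-\varepsilon}$ for all $r>0$. By Lemma~\ref{lem:phi}(a), $N_r(A)\ge\delta^\varepsilon r^{-1-\varepsilon}$, so $\underline{\dim}_{\mathrm B}A\ge1+\varepsilon$.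
\end{proof}

The bases in $\mathcal U$ must not overlap: two copies of fibers over the same point $x$ may coincide unless their rectangles are known to be separated.

\begin{example}\label{ex:hand}
Let $\lambda=\frac13$, $\mu=\frac34$, so $S_0x=\frac x3$, $S_1x=\frac{3x+1}4$, $U_0y=\frac{3y}4$, $U_1y=\frac{y+2}3$. The rectangles $Q_0=[0,\frac13]\times[0,\frac34]$ and $Q_1=[\frac14,1]\times[\frac23,1]$ overlap. Applying $T_0$ twice and then $T_1$ to $Q_1$, we find
\[
Q_{001}=[\tfrac1{36},\tfrac19]\times[\tfrac38,\tfrac9{16}],\qquad Q_{1001}=[\tfrac{13}{48},\tfrac13]\times[\tfrac{19}{24},\tfrac{41}{48}].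
\]
Since $\frac{19}{24}>\frac34$, the pair $(a,b)=(1001,0)$ is stacked. It remains to fill most of $[\frac13,1]$. We have $I_{11}=[\frac7{16},1]$, and from $I_{110}=[\frac7{16},\frac58]$ and $I_{0110}=[\frac7{48},\frac5{24}]$ we get $I_{10110}=[\frac{23}{64},\frac{13}{32}]\subset[\frac13,\frac7{16}]$. With $\mathcal U=\{11,10110\}$ the total width is
\[
\tfrac1{16}+\tfrac13+\tfrac9{16}+\tfrac3{64}=\tfrac{193}{192}>1,
\]
so $\underline{\dim}_{\mathrm B}A_{1/3,\,3/4}>1$. See Figure~\ref{fig:example}.
\end{example}

\begin{figure}[ht]
\centering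
\begin{tikzpicture}[scale=6]
\draw (0,0) rectangle (1,1);
\filldraw[fill=gray!25] (0,0) rectangle (0.3333,0.75);
\filldraw[fill=gray!25] (0.4375,0.8889) rectangle (1,1);
\filldraw[fill=gray!25] (0.3594,0.8889) rectangle (0.4063,0.9097);
\filldraw[fill=gray!70] (0.2708,0.7917) rectangle (0.3333,0.8542);
\draw[dashed] (0.25,1) -- (0.25,0.6667) -- (1,0.6667);
\node at (0.165,0.35) {$Q_0$};
\node at (0.72,0.945) {$Q_{11}$};
\node at (0.9,0.73) {$Q_1$};
\node[left] at (0.19,0.88) {$Q_{1001}$};
\draw[thin] (0.19,0.87) -- (0.2708,0.83);
\node[right] at (0.43,0.79) {$Q_{10110}$};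
\draw[thin] (0.44,0.81) -- (0.39,0.8889);
\end{tikzpicture}
\caption{Rectangles $Q_w=T_w(Q)$ in the unit square for $\lambda=\frac13$, $\mu=\frac34$. The first-level rectangles $Q_0$ and $Q_1$ (dashed) overlap, but $Q_{1001}$ (dark) lies strictly above $Q_0$ and over its base. The bases of $Q_0$, $Q_{10110}$, $Q_{11}$ do not overlap, and the four shaded widths add up to $\frac{193}{192}>1$.}
\label{fig:example}
\end{figure}

\section{Stacked pairs exist}\label{sec:pairs}

Define $\theta_0,\theta_1>0$ by $\beta_l=\alpha_l^{\theta_l}$, that is, $\theta_l=\log\beta_l/\log\alpha_l$. These exponents compare vertical with horizontal contraction, and $(\alpha_0,\alpha_1)=(\beta_0,\beta_1)$ means $\theta_0=\theta_1=1$. We work under the assumption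
\begin{equation}\label{eq:normal}
\alpha_0+\alpha_1>1\quad\text{and}\quad\bigl(\theta_0<\theta_1\ \text{ or }\ \theta_0=\theta_1>1\bigr).
\end{equation}
The system of $A_{\lambda,\mu}$ in Theorem~\ref{thm:box} satisfies it, with $\theta_0=\log\mu/\log\lambda<1<\theta_1$.

\begin{lemma}\label{lem:normal}
If $\sigma>1$ and $(\alpha_0,\alpha_1)\ne(\beta_0,\beta_1)$, then $A$ is isometric to the attractor of a system \eqref{eq:family} that satisfies \eqref{eq:normal}.
\end{lemma}

\begin{proof}
Two isometries preserve the family. Conjugation by $(x,y)\mapsto(y,x)$ exchanges $\alpha_l$ with $\beta_l$ and replaces $\theta_l$ by $1/\theta_l$. Conjugation by $(x,y)\mapsto(1-x,1-y)$ exchanges the indices $0$ and $1$, since $1-\alpha(1-x)=\alpha x+1-\alpha$. Using the first we may assume $\alpha_0+\alpha_1>1$. If $\theta_0\ne\theta_1$, the second gives $\theta_0<\theta_1$ and keeps $\alpha_0+\alpha_1$. If $\theta_0=\theta_1=\theta$, then $\theta\ne1$. For $\theta>1$ there is nothing to do. For $\theta<1$ we have $\beta_l=\alpha_l^\theta>\alpha_l$, so $\beta_0+\beta_1>1$,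 and the first isometry gives a system with $\alpha_0+\alpha_1>1$ and common exponent $1/\theta>1$.
\end{proof}

To see where a stacked pair should come from, consider the opposite extreme, in which $A$ is the graph of a function $f:I\to I$. Then $f\circ S_w=U_w\circ f$, $f(0)=0$ and $f(1)=1$, so $f$ maps $I_w$ into $K_w$ and endpoints to endpoints: its oscillation on $I_w$ is exactly $\beta_w$. If $\theta_0<\theta_1$, words of comparable width have very different heights, and an inclusion $I_w\subset I_b$ with $\beta_w>\beta_b$ is a contradiction. If $\theta_0=\theta_1=\theta>1$, a chain of about $1/\rho$ intervals of length about $\rho$ lets $f$ climb only about $\rho^{\theta-1}$, which is less than $1$. The proof below turns these two contradictions into constructions.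

\begin{lemma}\label{lem:pair}
Under \eqref{eq:normal} there is a stacked pair.
\end{lemma}

\begin{proof}[Proof when $\theta_0<\theta_1$]
Let $\gamma=\alpha_1^{\theta_1-\theta_0}\in(0,1)$ and let $j(w)$ be the number of ones in $w$. Checking the letters $0$ and $1$ and multiplying, we get
\begin{equation}\label{eq:height}
\beta_w=\alpha_w^{\theta_0}\gamma^{\,j(w)} .
\end{equation}
So among words of a given width, those with few ones are tall and those with many ones are flat. The words $10^n$ are tall, and $I_{10^n}=[z_0,z_0+\alpha_1\alpha_0^n]$ with $z_0=1-\alpha_1$. We look for a flat word $b$ of comparable width with $I_{10^n}\subset I_b$. For this we need an expansion of $z_0$ with infinitely many ones in which $z_0$ is repeatedly far from the right end of $I_b$.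

\emph{The expansion.} Given $z_m\in(0,1)$, put
\[
w_{m+1}=0,\ z_{m+1}=\frac{z_m}{\alpha_0}\ \text{ if }z_m\le1-\alpha_1;\qquad w_{m+1}=1,\ z_{m+1}=\frac{z_m-1+\alpha_1}{\alpha_1}\ \text{ if }z_m>1-\alpha_1 .
\]
In the first case $0<z_{m+1}\le(1-\alpha_1)/\alpha_0<1$ because $\alpha_0+\alpha_1>1$; in the second case $0<z_{m+1}<1$ because $1-\alpha_1<z_m<1$. So all $z_m$ lie in $(0,1)$, and $z_0=S_{w_1\cdots w_m}(z_m)$. The digit $1$ occurs infinitely often, since otherwise eventually $z_{m+1}=z_m/\alpha_0$ and $z_m\to\infty$. The digit $0$ occurs infinitely often, since otherwise eventually $1-z_{m+1}=(1-z_m)/\alpha_1$ and $1-z_m\to\infty$. Hence there are infinitely many $m$ with $z_m\le1-\alpha_1$, and $j(w_1\cdots w_m)\to\infty$ along them.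

\emph{The inclusion.} For such an $m\ge1$ let $b=w_1\cdots w_m$, and let $n\ge1$ be the integer with $\alpha_0^n\le\alpha_b<\alpha_0^{n-1}$. Since $z_m+\alpha_1\le1$,
\[
I_{10^n}=[z_0,z_0+\alpha_1\alpha_0^n]\subset[z_0,z_0+\alpha_1\alpha_b]=S_b\bigl([z_m,z_m+\alpha_1]\bigr)\subset I_b .
\]

\emph{The heights.} We have $\alpha_{10^n}=\alpha_1\alpha_0^n>\alpha_0\alpha_1\alpha_b$, so \eqref{eq:height} gives
\[
\frac{\beta_b}{\beta_{10^n}}=\Bigl(\frac{\alpha_b}{\alpha_{10^n}}\Bigr)^{\theta_0}\gamma^{\,j(b)-1}<(\alpha_0\alpha_1)^{-\theta_0}\gamma^{\,j(b)-1},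
\]
which tends to $0$ as $j(b)\to\infty$. Fix $m$ so that $\beta_b<\frac12\beta_{10^n}$.

\emph{The pair.} The flat rectangle $Q_b$ cannot reach both the bottom and the top of the tall one. Choose $k\ge1$ with $\beta_0^k+\beta_1^k\le\frac12$. Since $K_{0^k}=[0,\beta_0^k]$ and $K_{1^k}=[1-\beta_1^k,1]$, the intervals $K_{10^n0^k}$ and $K_{10^n1^k}$ are separated by a gap of length $(1-\beta_0^k-\beta_1^k)\beta_{10^n}\ge\frac12\beta_{10^n}>|K_b|$. An interval meeting both would contain the gap, so $K_b$ misses $K_a$ for one of the words $a=10^n0^k$, $a=10^n1^k$. Also $I_a\subset I_{10^n}\subset I_b$.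
\end{proof}

\begin{proof}[Proof when $\theta_0=\theta_1=\theta>1$]
Now $\beta_w=\alpha_w^\theta$ for all $w$. Fix $\rho\in(0,1)$ with $2\rho^{\theta-1}<m$, where $m$ is the least ratio, and let $W=W_h(\rho)$ with $h(w)=\alpha_w$. We use open intervals, so that intervals which meet do so in an open set. Since $\alpha_0+\alpha_1>1$, we have $S_0(0,1)\cup S_1(0,1)=(0,1)$. So every $x\in(0,1)$ has a sequence $\xi$ with $x\in S_{\xi|n}(0,1)$ for all $n$, and the intervals $S_w(0,1)$, $w\in W$, cover $(0,1)$.

Take a subcover from which no interval can be removed, say $(p_k,q_k)=S_{w^{(k)}}(0,1)$ for $1\le k\le M$. No interval contains another, so we may order them with $p_1<\dots<p_M$, and then $q_1<\dots<q_M$. Covering forces $p_1=0$ and $q_M=1$. It also forces $p_{k+1}<q_k$ for $k<M$, since otherwise the point $q_k\in(0,1)$ is not covered. No point lies in three of the intervals, since the middle one would be contained in the union of the other two. Hence $\sum_k\alpha_{w^{(k)}}\le2$, and $\alpha_{w^{(k)}}>m\rho$ gives $M<2/(m\rho)$.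

If $w=0^i1w'$, then $S_w(0)\ge\alpha_0^i(1-\alpha_1)>0$; so $p_1=0$ shows that $w^{(1)}$ has no ones, and $0\in K_{w^{(1)}}$. If $w=1^i0w'$, then $1-S_w(1)\ge\alpha_1^i(1-\alpha_0)>0$; so $w^{(M)}$ has no zeros, and $1\in K_{w^{(M)}}$. If $K_{w^{(k)}}$ met $K_{w^{(k+1)}}$ for every $k<M$, the union of the $K_{w^{(k)}}$ would be an interval containing $0$ and $1$, and
\[
1\le\sum_k\beta_{w^{(k)}}\le M\rho^\theta<2\rho^{\theta-1}/m<1 .
\]
So for some $k$ the intervals $K_{w^{(k)}}$ and $K_{w^{(k+1)}}$ are disjoint, while the open interval $(p_{k+1},q_k)$ is nonempty and lies in $I_{w^{(k)}}\cap I_{w^{(k+1)}}$. Take $x\in(p_{k+1},q_k)$ and a word $c$ with $S_{w^{(k)}}^{-1}x\in I_c$, so long that $I_{w^{(k)}c}\subset(p_{k+1},q_k)$. Then $a=w^{(k)}c$, $b=w^{(k+1)}$ is a stacked pair.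
\end{proof}

\begin{remark}\label{rem:hyp}
The lemma fails in the borderline cases. If $\theta_0=\theta_1=1$, then $K_w=I_w$, so $I_a\subset I_b$ gives $K_a\subset K_b$. If $\alpha_0+\alpha_1=1$, then $I_{c0}\cap I_{c1}$ is a single point for every $c$; so $I_a\subset I_b$ forces one of $a,b$ to be a prefix of the other, and then $K_a$ and $K_b$ are nested.
\end{remark}

\section{Tilings and the lower box dimension}\label{sec:tiling}

It remains to fill the part of $I$ not covered by $I_b$ without loss of measure. A greedy construction does this. It also shows that the tiling does not rely too much on very short intervals, which matters only in Section~\ref{sec:hausdorff}.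

\begin{lemma}\label{lem:tiling}
Let $\alpha_0+\alpha_1>1$. There is $\kappa\in(0,1)$ such that every nondegenerate closed interval $L\subset I$ admits a countable set $\mathcal W$ of nonempty words for which the intervals $I_w$, $w\in\mathcal W$, lie in $L$ and have pairwise disjoint interiors, and
\[
\sum_{w\in\mathcal W}\alpha_w=|L|,\qquad\sum_{w\in\mathcal W}\alpha_w^{1-\kappa}<\infty .
\]
We call $\mathcal W$ a \emph{tiling} of $L$.
\end{lemma}

\begin{proof}
Let $c=\frac12\min(\alpha_0,\alpha_1)$ and choose $\kappa\in(0,1)$ with $\varrho:=2^\kappa(1-c)^{1-\kappa}<1$; this is possible because $\varrho\to1-c$ as $\kappa\downarrow0$.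

Let $G\subset I$ be a closed interval of length $\ell>0$. Its midpoint lies in $I_{\xi|n}$ for some $\xi$ and all $n$; let $w$ be the prefix of $\xi$ with $\alpha_w\le\ell/2<\alpha_{w^-}$, which is nonempty as $\ell/2<1$. Then $I_w\subset G$ and $\alpha_w>c\ell$, and $G\setminus\operatorname{int}I_w$ consists of two closed intervals, possibly degenerate, of total length at most $(1-c)\ell$.

Start with $G=L$ in generation $0$, and let the gaps of generation $g+1$ be the nondegenerate intervals left over from the gaps of generation $g$. Let $\mathcal W$ consist of all words chosen. The gaps of generation $g$ have total length at most $(1-c)^g|L|$, so $\sum\alpha_w=|L|$. Let $E_g$ be the sum of $|G|^{1-\kappa}$ over the gaps of generation $g$. By concavity $x^{1-\kappa}+y^{1-\kappa}\le2^\kappa(x+y)^{1-\kappa}$ for $x,y\ge0$, so $E_{g+1}\le\varrho E_g$. The word chosen in a gap $G$ has $\alpha_w\le|G|$, so $\sum\alpha_w^{1-\kappa}\le\sum_gE_g<\infty$.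
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:box}]
The system satisfies \eqref{eq:normal} with $\theta_0<\theta_1$, so Lemma~\ref{lem:pair} gives a stacked pair $(a,b)$. The closure of $I\setminus I_b$ consists of one or two nondegenerate closed intervals of total length $1-\alpha_b$. Let $\mathcal U$ be the union of tilings of them. Then $\alpha_a+\alpha_b+\sum_u\alpha_u=1+\alpha_a>1$, and Proposition~\ref{prop:criterion} applies.
\end{proof}

\section{Random points on fibers and the Hausdorff dimension}\label{sec:hausdorff}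

The growth of $\Phi(r)$ says that fibers are large on average at each single scale $r$. It does not exclude that the average is carried by a small set of $x$ that changes with $r$, and it says nothing about covers by sets of different sizes. For the Hausdorff dimension we put a probability measure $\eta_x$ on almost every fiber and bound the chance that two independent samples from it are close. Two tools convert such a bound into dimension. The first is the energy criterion \cite[Theorem~4.13]{Falconer}: if a compact set $F\subset\mathbb R$ carries a Borel probability measure $\eta$ with $\iint|y-y'|^{-s}\,d\eta(y)\,d\eta(y')<\infty$, then $\mathcal H^s(F)=\infty$. The second passes from fibers to $A$.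

\begin{lemma}\label{lem:slice}
Let $s>0$. If $\mathcal H^{1+s}(A)=0$, then $\mathcal H^s(F(x))=0$ for almost every $x\in I$.
\end{lemma}

\begin{proof}
For each $k\ge1$ choose a cover of $A$ by compact sets $E^k_i$ with $|E^k_i|\le1/k$ and $\sum_i|E_i^k|^{1+s}<2^{-k}$. The set $\pi(E_i^k)$ is compact and has measure at most $|E_i^k|$, so $g_k=\sum_i|E^k_i|^s\mathbf 1_{\pi(E^k_i)}$ is Borel with $\int g_k\,dx<2^{-k}$. Hence $\sum_kg_k<\infty$ almost everywhere, and $g_k(x)\to0$ for almost every $x$. The vertical sections of the sets $E_i^k$ with $x\in\pi(E_i^k)$ cover $F(x)$ and have diameter at most $|E_i^k|$, so $\mathcal H^s_{1/k}(F(x))\le g_k(x)$. Since $\mathcal H^s_{1/k}$ increases to $\mathcal H^s$, the claim follows.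
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(4)]
By Lemma~\ref{lem:normal} we may assume \eqref{eq:normal}. Let $(a,b)$ be a stacked pair, $J=I_a\ne I$ and $\delta=\operatorname{dist}(K_a,K_b)>0$.

\emph{Step 1: the family of words.} Over $x\in J$ the fiber contains two separated copies of other fibers, and a random point will choose between them by a coin toss; elsewhere it follows a single copy. Two independent points can stay close only if they make the same choice, which produces factors $\frac14$ over $J$. If we used the whole word $b$ as in Section~\ref{sec:count}, its weight would be $\frac14$ over $J$ and $1$ over $I_b\setminus J$, and the recursion would not close for an average over all of $I$. So we cut the part of $Q_b$ over $J$ into full copies. Let $\mathcal V$ be a tiling of $J'=S_b^{-1}(J)\subset I$, let $\mathcal U$ be the union of tilings of the one or two components of $\overline{I\setminus J}$, and put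
\[
\mathcal D=\mathcal U\cup\{a\}\cup\{bv:v\in\mathcal V\}.
\]
The intervals $I_{bv}=S_b(I_v)$ lie in $J$, have disjoint interiors, and $\sum_v\alpha_{bv}=\alpha_b|J'|=|J|$. Also $\sum_u\alpha_u=1-|J|$ and $\alpha_a=|J|$. The union defining $\mathcal D$ is disjoint: the interior of $I_u$ misses $J$, and $K_{bv}\subset K_b$ misses $K_a$. All words are nonempty, so $\beta_d\le\beta_*:=\max(\beta_0,\beta_1)<1$.

\emph{Step 2: a good set of base points.} The open intervals $\operatorname{int}I_u$ and $\operatorname{int}I_{bv}$ are pairwise disjoint with total length $1$; let $X_0$ be their union. The construction will be iterated, so we remove all points that could leave $X_0$ later. Let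
\[
X=I\setminus\bigcup_wS_w(I\setminus X_0),
\]
where $w$ ranges over the countably many finite concatenations of words of $\mathcal D$, including the empty one. Then $X\subset X_0$ is Borel and has full measure. If $x\in X\cap I_d$ with $d\in\mathcal D$, then $S_d^{-1}x\in X$: it lies in $I$, and $S_d^{-1}x\in S_w(I\setminus X_0)$ would give $x\in S_{dw}(I\setminus X_0)$.

\emph{Step 3: the measures.} For $x\in X$ and $\epsilon\in\{0,1\}$ define a word $d(x,\epsilon)\in\mathcal D$ with $x\in I_{d(x,\epsilon)}$ by
\[
d(x,0)=d(x,1)=u\ \text{ if }x\in\operatorname{int}I_u;\qquad d(x,0)=a,\ \ d(x,1)=bv\ \text{ if }x\in\operatorname{int}I_{bv}.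
\]
For $\omega\in\{0,1\}^{\mathbb N}$ put $x_0=x$, $d_n=d(x_{n-1},\omega_n)$ and $x_n=S_{d_n}^{-1}x_{n-1}\in X$. The intervals $K_{d_1\cdots d_n}$ are nested with lengths at most $\beta_*^n$, so $y(x,\omega)=\lim_nU_{d_1\cdots d_n}(0)$ exists. It is Borel in $(x,\omega)$: the function $d(\cdot,\epsilon)$ is locally constant on $X$, so each $d_n$ and $x_n$ is Borel by induction. Since $x=S_{d_1\cdots d_n}(x_n)\in I_{d_1\cdots d_n}$ and these intervals shrink to a point,
\[
(x,y(x,\omega))=\lim_nT_{d_1\cdots d_n}(0,0)\in A ,
\]
that is, $y(x,\omega)\in F(x)$. Let $\mathbb P$ be the fair coin measure on $\{0,1\}^{\mathbb N}$, and let $\eta_x$ be the law of $y(x,\cdot)$, a Borel probability measure on $F(x)$. We have $y(x,\omega)=U_{d_1}\,y(x_1,\omega')$ with $\omega'=(\omega_2,\omega_3,\dots)$, and $\omega'$ is independent of $\omega_1$ with law $\mathbb P$. Hence, for $x\in X$,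
\begin{equation}\label{eq:eta}
\eta_x=\begin{cases}(U_u)_*\eta_{S_u^{-1}x},&x\in\operatorname{int}I_u,\\[2pt]
\frac12(U_a)_*\eta_{S_a^{-1}x}+\frac12(U_{bv})_*\eta_{S_{bv}^{-1}x},&x\in\operatorname{int}I_{bv},\end{cases}
\end{equation}
where $(U_d)_*\eta$ is the image of $\eta$ under $U_d$.

\emph{Step 4: the renewal equation.} Let
\[
\psi(x,r)=(\eta_x\times\eta_x)\{(y,y'):|y-y'|\le r\},\qquad\Psi(r)=\int_X\psi(x,r)\,dx\le1 .
\]
The function $\psi$ is Borel by Tonelli's theorem, since $\psi(x,r)$ is the $\mathbb P\times\mathbb P$ measure of the set of $(\omega,\tilde\omega)$ with $|y(x,\omega)-y(x,\tilde\omega)|\le r$. Let $0<r<\delta$. For $x\in X\cap\operatorname{int}I_u$, \eqref{eq:eta} gives $\psi(x,r)=\psi(S_u^{-1}x,r/\beta_u)$. For $x\in X\cap\operatorname{int}I_{bv}$, the product $\eta_x\times\eta_x$ has four terms of weight $\frac14$. The two mixed terms contribute nothing, because they pair a point of $K_a$ with a point of $K_{bv}\subset K_b$, at distance at least $\delta>r$. So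
\[
\psi(x,r)=\tfrac14\psi(S_a^{-1}x,r/\beta_a)+\tfrac14\psi(S_{bv}^{-1}x,r/\beta_{bv}).
\]
For $d\in\mathcal D$ the set $S_d^{-1}(X\cap I_d)$ has full measure in $X$, so $\int_{X\cap I_d}\psi(S_d^{-1}x,r/\beta_d)\,dx=\alpha_d\Psi(r/\beta_d)$. The intervals $I_{bv}$ fill $J=I_a$ up to a null set. Integrating over $X$, we obtain
\[
\Psi(r)=\sum_{d\in\mathcal D}c_d\,\Psi(r/\beta_d)\quad(0<r<\delta),\qquad c_u=\alpha_u,\quad c_a=\tfrac14\alpha_a,\quad c_{bv}=\tfrac14\alpha_{bv},
\]
and the total weight is now less than $1$:
\[
\sum_dc_d=(1-|J|)+\tfrac14|J|+\tfrac14|J|=1-\tfrac12|J| .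
\]

\emph{Step 5: power decay.} We want $t>0$ with $\Gamma(t):=\sum_dc_d\beta_d^{-t}\le1$. The factors $\beta_d^{-t}$ are unbounded, and this is where the second sum in Lemma~\ref{lem:tiling} is needed. Let $q=\max(\theta_0,\theta_1)$. Then $\beta_l\ge\alpha_l^q$, so $\beta_w\ge\alpha_w^q$ for all $w$, and for $0<t\le\kappa/q$
\[
c_d\beta_d^{-t}\le\alpha_d^{1-qt}\le\alpha_d^{1-\kappa},\qquad\sum_d\alpha_d^{1-\kappa}=\sum_u\alpha_u^{1-\kappa}+\alpha_a^{1-\kappa}+\alpha_b^{1-\kappa}\sum_v\alpha_v^{1-\kappa}<\infty .
\]
By dominated convergence $\Gamma(t)\to1-\frac12|J|$ as $t\downarrow0$. Fix $t>0$ with $\Gamma(t)\le1$. For $r\ge\delta$ we have $\Psi(r)\le1\le(r/\delta)^t$, so Lemma~\ref{lem:renewal}(b) with $\tau=-t$ gives $\Psi(r)\le(r/\delta)^t$ for all $r>0$.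

\emph{Step 6: dimension.} Let $0<s<t$. Since $|z|^{-s}=\int_0^\infty sr^{-s-1}\mathbf 1_{\{|z|\le r\}}\,dr$ for all real $z$, with both sides infinite at $z=0$, Tonelli's theorem gives
\begin{align*}
\int_X\iint|y-y'|^{-s}\,d\eta_x(y)\,d\eta_x(y')\,dx&=\int_0^\infty sr^{-s-1}\Psi(r)\,dr\\
&\le\int_0^\delta s\,\delta^{-t}r^{t-s-1}\,dr+\int_\delta^\infty sr^{-s-1}\,dr<\infty .
\end{align*}
So $\eta_x$ has finite $s$-energy for almost every $x$, and $\mathcal H^s(F(x))=\infty$ by the energy criterion. Lemma~\ref{lem:slice} then gives $\mathcal H^{1+s}(A)>0$, so $\dim_{\mathrm H}A\ge1+s>1$.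
\end{proof}

\section{Upper bounds}\label{sec:upper}

\begin{proof}[Proof of Theorem~\ref{thm:class}(1)]
Since $\alpha_0+\alpha_1<1$ and $\beta_0+\beta_1<1$, by continuity there is $t\in(0,1)$ with $\alpha_0^t+\alpha_1^t\le1$ and $\beta_0^t+\beta_1^t\le1$. For $0<r<1$ let $W=W_h(r)$ with $h(w)=\max(\alpha_w,\beta_w)$, and let $M$ be its cardinality. The rectangles $Q_w$, $w\in W$, cover $A$ and have sides at most $r$, so $N_r(A)\le4M$. By Lemma~\ref{lem:stopping}, applied to $p_l=\alpha_l^t$ and to $p_l=\beta_l^t$,
\[
M(mr)^t\le\sum_{w\in W}h(w)^t\le\sum_{w\in W}(\alpha_w^t+\beta_w^t)\le2 .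
\]
Hence $N_r(A)\le8(mr)^{-t}$ and $\overline{\dim}_{\mathrm B}A\le t<1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(2)]
One of the sums $\alpha_0+\alpha_1$, $\beta_0+\beta_1$ equals $1$, so the projection of $A$ to the corresponding axis is $I$. Projections are $1$-Lipschitz, so $\mathcal H^1(A)\ge1$ and $\dim_{\mathrm H}A\ge1$.

For the upper bounds we show that $A$ is a monotone set. Since $\alpha_0\le1-\alpha_1$ and $\beta_0\le1-\beta_1$, every point of $Q_0$ is coordinatewise at most every point of $Q_1$. The maps $T_w$ preserve the coordinatewise order, so the same holds for $Q_{w0}$ and $Q_{w1}$. Two distinct points of $A$ have different codings; if $w$ is their longest common prefix, one point lies in $Q_{w0}$ and the other in $Q_{w1}$. So any two points $p=(x,y)$, $p'=(x',y')$ of $A$ are comparable, and for $H(x,y)=x+y$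
\[
|p-p'|\le|x-x'|+|y-y'|=|H(p)-H(p')| .
\]
Thus $H$ is injective on $A$, and $A$ is the image of $H(A)\subset[0,2]$ under the $1$-Lipschitz map $H^{-1}$. This gives $\mathcal H^1(A)\le2$. Covering $[0,2]$ by at most $2/r+1$ intervals of length $r$ covers $A$ by as many squares of side $r$, so $N_r(A)\le4(2/r+1)$ and $\overline{\dim}_{\mathrm B}A\le1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(3)]
Here $S_k=U_k$ and $S_0(I)\cup S_1(I)=I$, so the diagonal $\{(x,x):x\in I\}$ is the union of its images under $T_0$ and $T_1$. By uniqueness it is $A$.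
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:upper}]
The function $s\mapsto\lambda\mu^{s-1}+\mu\lambda^{s-1}$ is continuous and strictly decreasing, tends to $0$, and equals $\lambda+\mu>1$ at $s=1$. So $s_0$ exists and $s_0>1$. Write $s=s_0$.

For a dimension above $1$ it is efficient to stop when the \emph{shorter} side reaches $r$ and to cut the long thin rectangle into squares. Let $0<r<1$ and $W=W_h(r)$ with $h(w)=\min(\alpha_w,\beta_w)$, and let $\ell_w=\max(\alpha_w,\beta_w)$. The least ratio is $\lambda$, so $\lambda r<h(w)\le r$ and $\ell_w>\lambda r$ for $w\in W$. The number of squares of side $r$ needed to cover $Q_w$ is at most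
\[
\frac{\ell_w}r+1\le(1+\lambda^{-1})\,\ell_w\,r^{s-1}r^{-s}\le C\,\ell_w\,h(w)^{s-1}r^{-s}\le C\bigl(\alpha_w\beta_w^{s-1}+\beta_w\alpha_w^{s-1}\bigr)r^{-s},
\]
with $C=(1+\lambda^{-1})\lambda^{1-s}$; the last step holds because $\ell_wh(w)^{s-1}$ is one of the two terms. Both $\alpha_w\beta_w^{s-1}$ and $\beta_w\alpha_w^{s-1}$ are multiplicative in $w$, and for each the values at the letters $0$ and $1$ are $\lambda\mu^{s-1}$ and $\mu\lambda^{s-1}$ in some order, with sum $1$. Lemma~\ref{lem:stopping} gives $N_r(A_{\lambda,\mu})\le8Cr^{-s}$, so $\overline{\dim}_{\mathrm B}A_{\lambda,\mu}\le s_0$. The bound $2$ holds for every bounded planar set.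

Since $\lambda<\mu$, we have $1=\lambda\mu^{s_0-1}+\mu\lambda^{s_0-1}\le(\lambda+\mu)\mu^{s_0-1}$, that is, $s_0-1\le\log(\lambda+\mu)/\log(1/\mu)$. The lower bound is Theorem~\ref{thm:class}(4). Finally, if $\mu\le\mu_0<1$, the quotient is at most $\log(\lambda+\mu)/\log(1/\mu_0)$, which tends to $0$ as $\lambda+\mu\downarrow1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Falconer}
Falconer, \emph{Fractal Geometry}.

\bibitem{HS}
Kevin G. Hare and Nikita Sidorov, \emph{On a family of Self-Affine IFS whose attractors have a non-fractal top}, arXiv:2101.01798 (2021).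

\end{thebibliography}
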